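# Second distance eigenvalues: the bound $\frac n2-2$ holds up to diameter 3 and fails from diameter 4 on

## 1. A graph on 39 vertices with distance eigenvalue 18

Take six disjoint sets $A_1,A_2,A_3,B_1,B_2,B_3$ of five vertices each, and nine more vertices $w_{ij}$ with $1\le i,j\le 3$. Join $w_{ij}$ to all five vertices of $A_i$ and to all five vertices of $B_j$. There are no other edges. Write $A=A_1\cup A_2\cup A_3$, $B=B_1\cup B_2\cup B_3$, $W=\{w_{ij}\}$. The graph has $n=15+15+9=39$ vertices.

One can picture it as $K_{3,3}$ with sides $\{a_1,a_2,a_3\}$ and $\{b_1,b_2,b_3\}$, where each of the nine edges $a_ib_j$ has received a midpoint $w_{ij}$ and each of the six original vertices has then been replaced by five copies of itself.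

Let $d(x,y)$ be the length of a shortest path from $x$ to $y$. The graph is connected, and it is bipartite with sides $A\cup B$ and $W$. So distances inside $A\cup B$ and inside $W$ are even, and distances between $A\cup B$ and $W$ are odd. This makes all distances easy to find.

* Two distinct vertices of the same $A_i$ have the common neighbor $w_{i1}$, so they are at distance 2. The same holds for two distinct vertices of one $B_j$.
* If $a\in A_i$ and $b\in B_j$, then $w_{ij}$ is a common neighbor and $d(a,b)=2$.
* If $a\in A_i$ and $a'\in A_{i'}$ with $i\ne i'$, there is no common neighbor, since a neighbor of $a$ has first index $i$ and a neighbor of $a'$ has first index $i'$. The distance is even and not 2, hence at least 4, and the path $a,w_{ij},b,w_{i'j},a'$ with $b\in B_j$ shows that it is 4. The same holds for $B$.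
* The vertex $w_{ij}$ is at distance 1 from each vertex of $A_i$. If $i'\ne i$ and $a'\in A_{i'}$, the distance from $w_{ij}$ to $a'$ is odd and not 1, and $w_{ij},b,w_{i'j},a'$ with $b\in B_j$ is a path, so the distance is 3. The same holds for $B$.
* Two vertices $w_{ij},w_{i'j'}$ are at distance at most 4, because $w_{ij},a,w_{ij'},b,w_{i'j'}$ with $a\in A_i$, $b\in B_{j'}$ is a walk.

So the largest distance is 4. Now let $D$ be the $39\times39$ matrix with entries $d(x,y)$, and let $x$ be the vector equal to $1$ on $A$, $-1$ on $B$ and $0$ on $W$. For $a\in A$, the vertex $a$ sees 4 vertices of $A$ at distance 2, 10 vertices of $A$ at distance 4, and 15 vertices of $B$ at distance 2, so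
$$(Dx)_a=4\cdot 2+10\cdot 4-15\cdot 2=18 .$$
By symmetry $(Dx)_b=-18$ for $b\in B$. For $w\in W$,
$$(Dx)_w=(5\cdot 1+10\cdot 3)-(5\cdot 1+10\cdot 3)=0 .$$
Hence $Dx=18x$.

This graph is for refuting a proposed bound. The number to compare with 18 is $\frac n2-2=17.5$.

## 2. Distance eigenvalues and the proposed bound

All graphs are simple, undirected and connected, of order $n\ge2$.

**Definition (distance matrix).** For a graph $G$ with vertices $v_1,\dots,v_n$, the distance matrix $D=D(G)$ is the real symmetric $n\times n$ matrix with $(i,j)$-entry $d(v_i,v_j)$. Its eigenvalues, the distance eigenvalues of $G$, are written $\lambda_1(D)\ge\lambda_2(D)\ge\cdots\ge\lambda_n(D)$. The diameter of $G$ is the largest distance between two vertices.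

The question comes from Huiqiu Lin, "On the sum of $k$-th largest distance eigenvalues of graphs", arXiv:1805.09661 (2018). It is to prove or disprove, for every connected graph of order $n\ge2$ and with no condition on the diameter:

**Statement (L).** $\lambda_2(D)\le\frac n2-2$, with equality if and only if $G\cong K_{\frac n2,\frac n2}$.

When $n$ is odd, $K_{\frac n2,\frac n2}$ does not exist, and the equality clause then says that the inequality is strict. A known result says that if $G$ has diameter $d\ge2$, then $\lambda_2(D)\le\frac{(d-1)n}2-d$, with equality if and only if $G\cong K_{\frac n2,\frac n2}$. For $d=2$ this is (L). We will not need it.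

We use two textbook facts.

*Perron–Frobenius.* All off-diagonal entries of $D$ are positive, so $D$ is nonnegative and irreducible. Hence $\lambda_1$ is simple and has a positive eigenvector, the Perron vector. Since $\lambda_2<\lambda_1$, every eigenvector for $\lambda_2$ is orthogonal to the Perron vector, and so it has both positive and negative entries.

*Cauchy interlacing.* If $D_X$ is the principal submatrix of a real symmetric matrix $D$ on an index set $X$ with $|X|\ge2$, then $\lambda_2(D)\ge\lambda_2(D_X)$.

**The smallest cases.** For $K_n$ we have $D=J-I$ ($J$ the all-ones matrix), with eigenvalues $n-1$ and $-1$. So $\lambda_2=-1\le\frac n2-2$, with equality exactly when $n=2$, that is, for $K_2=K_{1,1}$.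

For $K_{\frac n2,\frac n2}$ with $n\ge4$ even, adjacent vertices are at distance 1 and distinct nonadjacent ones at distance 2, so $D=2J-2I-\mathcal A$ with $\mathcal A$ the adjacency matrix. The all-ones vector has eigenvalue $2n-2-\frac n2=\frac{3n}2-2$. The vector that is $1$ on one side and $-1$ on the other has eigenvalue $0-2+\frac n2=\frac n2-2$. The vectors with sum zero on each side form a space of dimension $n-2$ and have eigenvalue $-2$. As $\frac n2-2\ge0>-2$, we get $\lambda_2=\frac n2-2$, which is equality in (L).

For the path on three vertices, split vectors by the reflection. The vector $(1,0,-1)$ has eigenvalue $-2$. On vectors $(x,y,x)$ the equations are $2x+y=\lambda x$, $2x=\lambda y$, so $\lambda^2-2\lambda-2=0$ and $\lambda=1\pm\sqrt3$. Thus $\lambda_2=1-\sqrt3\approx-0.73<-\frac12=\frac n2-2$.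

For the path on four vertices (diameter 3), vectors $(x,y,-y,-x)$ give the matrix $\begin{pmatrix}-3&-1\\-1&-1\end{pmatrix}$ with eigenvalues $-2\pm\sqrt2$, and vectors $(x,y,y,x)$ give $\begin{pmatrix}3&3\\3&1\end{pmatrix}$ with eigenvalues $2\pm\sqrt{10}$. So $\lambda_2=-2+\sqrt2\approx-0.59<0=\frac n2-2$.

These cases agree with (L). The graph of Section 1 does not.

**Theorem A.** There is a connected graph with $n=39$, diameter $4$ and $\lambda_2\ge18>\frac{39}2-2$.

*Proof.* For the graph of Section 1, $Dx=18x$. If 18 were $\lambda_1$, then by simplicity $x$ would be a multiple of the positive Perron vector, but $x$ has entries of both signs. So 18 is an eigenvalue other than $\lambda_1$, and $\lambda_2\ge18>17.5$. $\blacksquare$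

So (L) is false in general. The other results say what is true instead.

**Theorem B.** If $G$ is connected of order $n\ge2$ and diameter $d$, and $k=\lfloor d/2\rfloor$, then
$$\lambda_2(D)\le\frac{k(n-2)}2-1 .$$
For $d\ge2$, equality holds if and only if $G\cong K_{n/2,n/2}$. For $d=1$ (complete graphs), equality always holds.

**Theorem C.** Statement (L), inequality together with its equality clause, is true for all connected graphs of diameter $d\in\{1,2,3\}$. For every $d\ge4$ there is a graph of diameter $d$ with $\lambda_2>\frac n2-2$.

**Theorem D.** For every $d\ge2$,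
$$\sup\Bigl\{\frac{\lambda_2(D(G))}{|V(G)|}:\operatorname{diam}G=d\Bigr\}=\frac12\Bigl\lfloor\frac d2\Bigr\rfloor ,$$
and the supremum is not attained. Without a diameter restriction, the maximum of $\lambda_2$ over connected graphs of order $n$ has order $n^2$: for $n\ge15$ it lies between $\frac{(n+1)^2}{225}-3$ and $\frac{n^2}4$.

Sections 3 to 7 prove Theorem B. Sections 8 and 9 generalize the graph of Section 1 and prove Theorems C and D.

## 3. From an eigenvector to two probability vectors

This section turns a bound on $\lambda_2$ into a comparison of average distances.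

Let $\lambda=\lambda_2$ and let $x$ be an eigenvector for $\lambda$. It is orthogonal to the Perron vector, so $P=\{x>0\}$ and $Q=\{x<0\}$ are both nonempty. Let $\sigma>0$ and $\rho>0$ be the sums of $|x_i|$ over $P$ and over $Q$, and write
$$x=\sigma u-\rho v,$$
where $u$ is a probability vector positive exactly on $P$ and $v$ is a probability vector positive exactly on $Q$. Put
$$\alpha=u^TDu,\quad \beta=v^TDv,\quad\gamma=u^TDv,\quad p=|u|^2=\sum_a u_a^2,\quad q=|v|^2 .$$
Here $\alpha$ is the average distance inside $P$ with respect to $u$, $\beta$ is the same inside $Q$, and $\gamma$ is the average distance across. Since $P\cap Q=\emptyset$, all distances across are at least 1, so $\gamma\ge1>0$.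

Take the inner product of $Dx=\lambda x$ with $u$ and with $v$. Because $u^Tv=0$,
$$\sigma\alpha-\rho\gamma=\lambda\sigma p,\qquad \sigma\gamma-\rho\beta=-\lambda\rho q,$$
that is,
$$\alpha-\lambda p=\frac\rho\sigma\gamma,\qquad \beta-\lambda q=\frac\sigma\rho\gamma .$$
Add these and use $\frac\rho\sigma+\frac\sigma\rho\ge2$ and $\gamma>0$:
$$\lambda(p+q)\le\alpha+\beta-2\gamma. \tag{1}$$

We also need a lower bound for $p+q$. By Cauchy–Schwarz, $1=(\sum_{a\in P}u_a)^2\le|P|\,p$, and similarly for $q$. With the inequality of arithmetic and harmonic means,
$$p+q\ge\frac1{|P|}+\frac1{|Q|}\ge\frac4{|P|+|Q|}\ge\frac4n. \tag{2}$$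

So everything rests on an upper bound for $\alpha+\beta-2\gamma$. This quantity is large when distances within $P$ and within $Q$ are large while distances across are small. In the 39-vertex graph most distances within $A$ are 4 and all distances from $A$ to $B$ are 2.

## 4. Averaging the triangle inequality, and the loss at diameter 3

The crudest estimate uses only $1\le d(y,z)\le d$ for $y\ne z$. It gives $\alpha\le d(1-p)$, $\beta\le d(1-q)$, $\gamma\ge1$, hence
$$\alpha+\beta-2\gamma\le 2(d-1)-d(p+q),$$
and (1), (2) give $\lambda\le\frac{(d-1)n}2-d$. This is the inequality of the known result. It is wasteful for $d\ge3$, because it puts distances within $P$ at $d$ and distances across at 1 at the same time. The triangle inequality forbids that: two vertices of $P$ with a common neighbor in $Q$ are at distance at most 2.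

So bring in the triangle inequality by averaging. For $a\ne a'$ in $P$ and $b\in Q$ we have $d(a,a')\le d(a,b)+d(a',b)$. Multiply by $u_au_{a'}v_b$ and sum over all such triples. If the terms with $a=a'$ were included, the right side would be $2\gamma$. Those terms amount to $2\sum_au_a^2\sum_bv_bd(a,b)\ge2p$. So $\alpha\le2\gamma-2p$, and likewise $\beta\le2\gamma-2q$. We now have two bounds,
$$\alpha+\beta-2\gamma\le2\gamma-2(p+q),\qquad \alpha+\beta-2\gamma\le d(2-p-q)-2\gamma,$$
and half their sum is free of $\gamma$:
$$\alpha+\beta-2\gamma\le d-\Bigl(\frac d2+1\Bigr)(p+q). \tag{3}$$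
With (1) and (2) this gives
$$\lambda\le\frac d2\cdot\frac{n-2}2-1 .$$
For even $d$ this is exactly the inequality of Theorem B. For odd $d$ it has $\frac d2$ where Theorem B has $\lfloor\frac d2\rfloor$. For $d=3$ it reads $\lambda\le\frac{3n}4-\frac52$, which exceeds $\frac n2-2$ as soon as $n>2$, so it leaves (L) undecided at diameter 3.

The loss is in the averaging. Take $d=3$ and $p=q$. The numbers $\alpha=\beta=3(1-p)$, $\gamma=\frac{3-p}2$ satisfy all four inequalities
$$\alpha\le3(1-p),\quad\beta\le3(1-q),\quad\alpha\le2\gamma-2p,\quad\beta\le2\gamma-2q$$
with equality, and they give equality in (3). So nothing better than (3) follows from these four inequalities. But no graph produces such numbers when, say, $u$ and $v$ are uniform on $\frac n2$ vertices each and $n>2$. Indeed $\alpha=3(1-p)$ means that all distinct vertices of $P$ are at distance 3 from each other. Then each $b\in Q$ has at most one neighbor in $P$ and is at distance at least 2 from the rest of $P$, so $\gamma\ge2-\frac2n$. This is more than $\frac{3-p}2=\frac32-\frac1n$. The averaged inequality allows distances across to behave like $\frac32$, half of 3, and a graph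 distance is an integer.

To use integrality, we look separately at each threshold $t$ and ask which pairs are at distance at most $t$.

## 5. One threshold at a time

For an integer $t\ge0$ let
$$s_t(u)=\sum_{\substack{a,a'\in P\\ d(a,a')\le t}}u_au_{a'},\qquad s_t(v)=\sum_{\substack{b,b'\in Q\\ d(b,b')\le t}}v_bv_{b'},\qquad h_t=\sum_{\substack{a\in P,\ b\in Q\\ d(a,b)\le t}}u_av_b .$$
These are the proportions of pairs, inside $P$, inside $Q$ and across, that are at distance at most $t$. The pairs are ordered and the diagonal is included. All three numbers lie in $[0,1]$. Moreover $s_0(u)=p$, $s_0(v)=q$, $h_0=0$, and $s_t(u)\ge p$, $s_t(v)\ge q$ for every $t$.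

The triangle inequality links thresholds: if $d(a,b)\le t$ and $d(a',b)\le t$, then $d(a,a')\le2t$. So a large $h_t$ should force $s_{2t}(u)$ and $s_{2t}(v)$ to be large. The following lemma makes this precise, in the form $2h_t\le s_{2t}(u)+s_{2t}(v)$.

**Lemma.** Let $P,Q$ be finite sets, let $S$ (on $P$) and $R$ (on $Q$) be symmetric $0/1$ matrices with all diagonal entries $1$, and let $H$ be a $0/1$ matrix indexed by $P\times Q$ such that

* $H_{ab}=H_{a'b}=1$ implies $S_{aa'}=1$, and
* $H_{ab}=H_{ab'}=1$ implies $R_{bb'}=1$.

Then for all entrywise nonnegative $u\in\mathbb R^P$, $v\in\mathbb R^Q$,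
$$F(u,v):=u^TSu+v^TRv-2u^THv\ge0 .$$

A small example shows what the hypotheses do. Let $P=\{1,2\}$, let $Q$ be one point, and let both entries of $H$ be $1$. The hypothesis forces $S_{12}=1$, and $F=(u_1+u_2)^2+v^2-2(u_1+u_2)v=(u_1+u_2-v)^2\ge0$. If we dropped the hypothesis and took $S=I$, then $u=(1,1)$, $v=2$ would give $F=2+4-8=-2$. The condition $u,v\ge0$ matters too. Take $H=0$, $v=0$ and $S=\begin{pmatrix}1&1&0\\1&1&1\\0&1&1\end{pmatrix}$; then $u=(1,-\sqrt2,1)$ gives $F=4-4\sqrt2<0$. So $S$ need not be positive semidefinite, and the proof has to use the signs. It does so by moving mass between coordinates.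

*Proof of the Lemma.* We use induction on $|\operatorname{supp}u|+|\operatorname{supp}v|$. Each pair $(u,v)$ falls under one of the two steps below. The first reduces it to a pair with smaller total support, and the second treats it directly, so no separate base case is needed.

**Step 1: merging related points.** The aim is to reduce to supports on which $S$ and $R$ are identity matrices. Suppose there are distinct $a,a'\in\operatorname{supp}u$ with $S_{aa'}=1$. Move mass between them: let
$$f(\theta)=F\bigl(u+\theta(e_a-e_{a'}),v\bigr),\qquad \theta\in[-u_a,u_{a'}].$$
The coefficient of $\theta^2$ is $(e_a-e_{a'})^TS(e_a-e_{a'})=S_{aa}+S_{a'a'}-2S_{aa'}=1+1-2=0$. So $f$ is affine, and its minimum on the interval is attained at an endpoint. At either endpoint the vector $u+\theta(e_a-e_{a'})$ is still nonnegative, and one of the coordinates $a,a'$ has become $0$, so its support is smaller. By induction $f\ge0$ at both endpoints, hence $F(u,v)=f(0)\ge0$. If there are distinct $b,b'\in\operatorname{supp}v$ with $R_{bb'}=1$, the same argument applies to $v$.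

**Step 2: no related points remain.** Otherwise $S$ and $R$ restricted to $\operatorname{supp}u$ and $\operatorname{supp}v$ are identity matrices. Consider $H$ restricted to $\operatorname{supp}u\times\operatorname{supp}v$. Two $1$'s in one column, at $a\ne a'$, would force $S_{aa'}=1$, and two $1$'s in one row, at $b\ne b'$, would force $R_{bb'}=1$. Neither happens, so each row and each column has at most one $1$. With $2u_av_b\le u_a^2+v_b^2$,
$$2u^THv\le\sum_{a,b}H_{ab}(u_a^2+v_b^2)\le\sum_au_a^2+\sum_bv_b^2=u^TSu+v^TRv,$$
where the sums run over the supports. This is $F(u,v)\ge0$. $\square$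

**Consequence.** For every $t\ge0$,
$$2h_t\le s_{2t}(u)+s_{2t}(v). \tag{4}$$
Apply the Lemma with $H_{ab}=\mathbf 1[d(a,b)\le t]$, $S_{aa'}=\mathbf 1[d(a,a')\le2t]$, $R_{bb'}=\mathbf 1[d(b,b')\le2t]$. The diagonal entries of $S$ and $R$ are $1$, and the two implications are the triangle inequality through $b$ and through $a$.

## 6. The inequality of Theorem B

**Step 1: writing $\alpha+\beta-2\gamma$ through thresholds.** The aim is a formula to which (4) can be applied. Since every distance is an integer in $[0,d]$, we have $d(y,z)=\sum_{t=0}^{d-1}\mathbf 1[d(y,z)>t]$. Averaging, and using that $u,v$ are probability vectors,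
$$\alpha=\sum_{t=0}^{d-1}(1-s_t(u)),\quad\beta=\sum_{t=0}^{d-1}(1-s_t(v)),\quad\gamma=\sum_{t=0}^{d-1}(1-h_t).$$
The constants cancel, and
$$\alpha+\beta-2\gamma=\sum_{t=0}^{d-1}\bigl(2h_t-s_t(u)-s_t(v)\bigr). \tag{5}$$

Look first at $d=3$, where averaging was too weak. The thresholds are $0,1,2$. Pair $h_0$ with $s_0$ and $h_1$ with $s_2$. What remains is $2h_2$ and the two $s_1$ terms:
$$\underbrace{2h_0-s_0(u)-s_0(v)}_{=-(p+q)}+\underbrace{2h_1-s_2(u)-s_2(v)}_{\le0\text{ by }(4)}+\underbrace{2h_2}_{\le2}-\underbrace{(s_1(u)+s_1(v))}_{\ge p+q}\le2-2(p+q).$$
With (1) and (2) this gives $\lambda\le\frac n2-2$. The general case is the same pairing.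

**Step 2: the pairing for general $d$.** The aim is to regroup (5) so that each $s_{2t}$ stands with $h_t$. Let $k=\lfloor d/2\rfloor$ and $l=\lfloor(d-1)/2\rfloor$, so that $k+l=d-1$. The even integers in $[0,d-1]$ are $0,2,\dots,2l$, and there are exactly $k$ odd ones. So (5) becomes
$$\alpha+\beta-2\gamma=\sum_{t=0}^{l}\bigl(2h_t-s_{2t}(u)-s_{2t}(v)\bigr)+\sum_{t=l+1}^{d-1}2h_t-\sum_{\substack{0\le t\le d-1\\ t\text{ odd}}}\bigl(s_t(u)+s_t(v)\bigr). \tag{6}$$

**Step 3: estimating the three sums.** The aim is a bound in terms of $k$, $p$ and $q$ only.

* The term $t=0$ of the first sum is $-(p+q)$, because $h_0=0$, $s_0(u)=p$, $s_0(v)=q$.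
* The terms $1\le t\le l$ of the first sum are at most $0$, by (4).
* The second sum has $d-1-l=k$ terms, each at most $2$, so it is at most $2k$.
* The third sum has $k$ terms, each at least $p+q$, so it contributes at most $-k(p+q)$.

Altogether $\alpha+\beta-2\gamma\le2k-(k+1)(p+q)$, and with (1)
$$(\lambda+k+1)(p+q)\le2k. \tag{7}$$

**Step 4: inserting the lower bound for $p+q$.** By (7) and (2),
$$\lambda+k+1\le\frac{2k}{p+q}\le\frac{kn}2,$$
that is, $\lambda\le\frac{kn}2-k-1=\frac{k(n-2)}2-1$. This is the inequality of Theorem B.

## 7. Equality in Theorem B

If $d=1$, then $G=K_n$, $k=0$ and $\lambda_2=-1$, so equality always holds. From now on $d\ge2$, hence $k\ge1$.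

**Step 1: all estimates become equalities.** The aim is to collect the information that equality gives. Suppose $\lambda=\frac{k(n-2)}2-1$, so $\lambda+k+1=\frac{kn}2>0$. Then (7) says $\frac{kn}2(p+q)\le2k$, so $p+q\le\frac4n$. Together with (2), $p+q=\frac4n$ and all inequalities in (2) are equalities. So $|P|+|Q|=n$, which means $P\cup Q=V$; also $|P|=|Q|=\frac n2$, and equality in Cauchy–Schwarz makes $u$ and $v$ uniform on $P$ and $Q$. Further, $\frac{kn}2\cdot\frac4n=2k$, so (7) is an equality. Since (7) is a sum of (1) and the estimates of Step 3 in Section 6, each of those is an equality. In particular, for every odd $t\le d-1$,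
$$s_t(u)=p,\qquad s_t(v)=q, \tag{8}$$
and $h_t=1$ for $l+1\le t\le d-1$.

**Step 2: $G$ is bipartite.** Since $u$ is positive on $P$, the equation $s_t(u)=p$ says that no two distinct vertices of $P$ are at distance at most $t$; likewise for $Q$. As $d\ge2$, we may take $t=1$ in (8). So $P$ and $Q$ are independent sets, and $G$ is bipartite with parts $P$ and $Q$.

**Step 3: the cases of $d$.** The aim is to exclude $d\ge3$ and to identify $G$ when $d=2$.

* If $d\ge4$, then $t=3\le d-1$ is allowed in (8), so distinct vertices in one part are at distance greater than 3. But a shortest path of length $d$ contains two vertices at distance 2, and in a bipartite graph these lie in the same part. This is a contradiction.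
* If $d=3$, then $l=1$, so $h_2=1$. As $u$ and $v$ are positive on $P$ and $Q$, all distances between $P$ and $Q$ are at most 2. They are odd, so they equal 1. Then $G$ is complete bipartite and has diameter at most 2, a contradiction.
* If $d=2$, the distances between $P$ and $Q$ are odd and at most 2, so they equal 1, and $G=K_{n/2,n/2}$.

**Step 4: the converse.** If $G\cong K_{n/2,n/2}$ has diameter $d\ge2$, then $n\ge4$ is even, $d=2$ and $k=1$. We computed $\lambda_2=\frac n2-2$ in Section 2, and $\frac{k(n-2)}2-1=\frac n2-2$. This completes the proof of Theorem B. $\blacksquare$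

## 8. Subdividing and blowing up $K_{m,m}$

We now generalize the graph of Section 1. The purpose is to have, for each diameter $d\ge2$, a graph with most distances inside two classes near $2k$ and all distances across equal to $k$.

**Construction.** Let $k\ge1$, $m\ge2$, $N\ge1$ and $\varepsilon\in\{0,1\}$. Let $\Sigma$ be $K_{m,m}$, with sides $\{a_i\}$ and $\{b_j\}$, in which each edge is replaced by a path of length $k$. We call the $a_i,b_j$ branch vertices, and we call each of the $m^2$ paths a subdivided edge. Replace each branch vertex by a class of $N$ copies; every other vertex of $\Sigma$ is a class by itself. Two vertices are adjacent exactly when their classes are adjacent in $\Sigma$. So the copies of one branch vertex form an independent set and have the same neighbors (they are twins). If $\varepsilon=1$, add a pendant vertex $w$ adjacent to one copy of $a_1$. The order is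
$$n=2mN+m^2(k-1)+\varepsilon .$$

For example, $k=1$, $\varepsilon=0$ gives $K_{mN,mN}$, and $k=2$, $m=3$, $N=5$, $\varepsilon=0$ gives the graph of Section 1.

**Step 1: distances.** The aim is to reduce distances to those in $\Sigma$. Adding a pendant vertex does not change distances between old vertices, so let $\varepsilon=0$. Sending each vertex to its class maps edges to edges of $\Sigma$, so a path maps to a walk of the same length, and the distance between vertices of different classes is at least the distance of their classes in $\Sigma$. Conversely, a shortest path in $\Sigma$ between two different classes lifts to a path of the same length with prescribed ends, by choosing any copy at each inner vertex. So vertices of different classes have the same distance as their classes have in $\Sigma$. Twins are nonadjacent and have a common neighbor, so they are at distance 2.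

In $\Sigma$, the inner vertices of subdivided edges have degree 2, so a path between branch vertices runs through whole subdivided edges. Hence distances between branch vertices are $k$ times the distances in $K_{m,m}$: we have $d(a_i,a_{i'})=d(b_j,b_{j'})=2k$ for distinct indices, and $d(a_i,b_j)=k$.

**Step 2: $\operatorname{diam}\Sigma=2k$.** The value $2k$ is attained by $a_1,a_2$. For the upper bound let $y,z$ be vertices of $\Sigma$ and choose for each a subdivided edge containing it.

* If both lie on one subdivided edge, then $d(y,z)\le k$.
* If $y$ lies on the edge from $a$ to $b$ and $z$ on the edge from $a$ to $b'$ with $b\ne b'$, at distances $i$ and $j$ from $a$, then we may go through $a$, with length $i+j$, or through $b$ and $b'$, with length $(k-i)+2k+(k-j)$. These two numbers add up to $4k$, so the smaller one is at most $2k$. The case of a common $b$ is symmetric.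
* If $y$ lies on the edge from $a$ to $b$ and $z$ on the edge from $a'$ to $b'$ with $a\ne a'$, $b\ne b'$, at distances $i$ from $a$ and $j$ from $a'$, then we may go through $a$ and $b'$, with length $i+k+(k-j)$, or through $b$ and $a'$, with length $(k-i)+k+j$. Again the sum is $4k$, so $d(y,z)\le2k$.

**Step 3: the diameter is $2k+\varepsilon$.** The aim is to reach both parities. If $\varepsilon=0$, distances between different classes are at most $2k$, with equality for copies of $a_1$ and $a_2$, and twins are at distance $2\le2k$. If $\varepsilon=1$, the distances from $w$ to other vertices are $1+d(c,\cdot)$, with $c$ the copy of $a_1$ to which $w$ is attached. They are at most $2k+1$, with equality at the copies of $a_2$.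

**Step 4: a lower bound for $\lambda_2$.** The aim is to find two large eigenvalues on the branch vertices alone. Let $X$ be the set of all $2mN$ copies of branch vertices. A copy of $a_i$ sees $N-1$ twins at distance 2, $N(m-1)$ copies of other $a$'s at distance $2k$, and $Nm$ copies of $b$'s at distance $k$. Copies of $b_j$ behave in the same way. So the principal submatrix $D_X$ has the all-ones vector as an eigenvector, with eigenvalue $2(N-1)+2kN(m-1)+kNm$. The vector equal to $1$ on copies of $a$'s and $-1$ on copies of $b$'s is also an eigenvector, with the smaller eigenvalue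
$$\mu=2(N-1)+2kN(m-1)-kNm=N(km-2k+2)-2. \tag{9}$$
Thus $D_X$ has two eigenvalues that are at least $\mu$, so $\lambda_2(D_X)\ge\mu$, and by Cauchy interlacing
$$\lambda_2(D)\ge\mu. \tag{10}$$
If we attach further pendant vertices, the distances within $X$ do not change, so $D_X$ is still a principal submatrix and (10) persists.

**Comparison with $\frac n2-2$.** From (9) and the formula for $n$,
$$\mu-\Bigl(\frac n2-2\Bigr)=N(km-2k+2-m)-\frac{m^2(k-1)+\varepsilon}2=N(k-1)(m-2)-\frac{m^2(k-1)+\varepsilon}2. \tag{11}$$
The gain is proportional to $N$, and the cost of the inner vertices of the subdivided edges does not depend on $N$. So a large $N$ wins as soon as $k\ge2$ and $m\ge3$. For $k=1$ or $m=2$ the gain is zero and (11) is never positive. For $k=2$, $m=3$, $\varepsilon=0$ the difference is $N-\frac92$, which first becomes positive at $N=5$. That is the graph of Section 1, with $\mu=5\cdot4-2=18$.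

## 9. Which diameters, and how large $\lambda_2$ can be

**Proof of Theorem C.** If $d=1$, then $G=K_n$ and $\lambda_2=-1\le\frac n2-2$, with equality if and only if $n=2$, that is, $G=K_2=K_{1,1}$. This is (L) for diameter 1.

If $d\in\{2,3\}$, then $k=1$, and Theorem B reads $\lambda_2\le\frac n2-2$ with equality if and only if $G\cong K_{n/2,n/2}$. This is (L). In particular the inequality is strict for all graphs of diameter 3, and for all graphs of diameter 2 with $n$ odd.

If $d\ge4$, put $k=\lfloor d/2\rfloor\ge2$, $\varepsilon=d-2k\in\{0,1\}$, $m=3$, $N=6$. The construction has diameter $2k+\varepsilon=d$, and (11) gives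
$$\mu-\Bigl(\frac n2-2\Bigr)=6(k-1)-\frac{9(k-1)+\varepsilon}2=\frac{3(k-1)-\varepsilon}2\ge\frac{3(k-1)-1}2>0 .$$
By (10), $\lambda_2>\frac n2-2$. $\blacksquare$

**Proof of Theorem D.** Let $d\ge2$ and $k=\lfloor d/2\rfloor$.

**Step 1: the upper bound, not attained.** By Theorem B, $\lambda_2\le\frac{kn}2-k-1<\frac{kn}2$, so $\frac{\lambda_2}n<\frac k2$ for every graph of diameter $d$.

**Step 2: approaching $\frac k2$.** Use the construction with $\varepsilon=d-2k$, which has diameter $d$. By (9) and (10),
$$\frac{\lambda_2}n\ge\frac{N(km-2k+2)-2}{2mN+m^2(k-1)+\varepsilon}.$$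
For fixed $m$, the right side tends to $\frac{km-2k+2}{2m}$ as $N\to\infty$, and this limit tends to $\frac k2$ as $m\to\infty$. So the supremum is $\frac k2$, and by Step 1 it is not attained.

**Step 3: all diameters, upper bound.** A graph of order $n$ has $d\le n-1$, so $k\le\frac d2\le\frac{n-1}2$, and Theorem B gives
$$\lambda_2\le\frac{(n-1)(n-2)}4-1<\frac{n^2}4 .$$

**Step 4: all diameters, lower bound.** Here we let the subdivision length grow with $n$. Let $n\ge15$ and take $k=N=\lfloor n/15\rfloor\ge1$, $m=3$, $\varepsilon=0$. The construction has order $6k+9(k-1)=15k-9\le n$. Attach pendant vertices until the order is $n$; the bound (10) persists. By (9), $\mu=k(3k-2k+2)-2=k(k+2)-2$. Since $k\ge\frac{n-14}{15}$, we have $k+1\ge\frac{n+1}{15}$, and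
$$\lambda_2\ge\mu=k(k+2)-2=(k+1)^2-3\ge\frac{(n+1)^2}{225}-3 .$$
So for $n\ge15$ the maximum of $\lambda_2$ over connected graphs of order $n$ lies between $\frac{(n+1)^2}{225}-3$ and $\frac{n^2}4$, and it has order $n^2$. $\blacksquare$
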